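\title{A sequence built from the zeros of $J_0$ increases to $\pi^2/12$}

\begin{abstract}
Let $j_1<j_2<\cdots$ be the positive zeros of the Bessel function $J_0$, let $a_k=J_1(j_k)^{-2}$, and let $S_n=\sum_{k\le n}a_k$, $T_n=\sum_{k\le n}a_kj_k^2$. We prove the conjecture of L\'opez Pouso and Segura that $\kappa_n=S_n-T_n/(2S_n)$ is positive, increasing and tends to $\pi^2/12$, and we determine the rate of convergence. Monotonicity holds because $\kappa_n$ is a weighted mean of accumulated errors of the trapezoidal rule for a function that is convex by Nicholson's formula. The limit comes from an exact residue formula for $S_n$ and $T_n$. The same method applies to $J_\nu$ for $0\le\nu<\frac12$, where the limit acquires an explicit integral term.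
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $0\le\nu\le\frac12$, let $J_\nu$ be the Bessel function of the first kind of order $\nu$, and let $0<j_1<j_2<\cdots$ be its positive zeros. Put
\begin{equation}\label{eq:def}
a_k=\frac1{J_{\nu+1}(j_k)^2},\qquad S_n=\sum_{k=1}^na_k,\qquad T_n=\sum_{k=1}^na_kj_k^2,\qquad \kappa_n^{(\nu)}=S_n-\frac{T_n}{2S_n}.
\end{equation}
The order $\nu$ is suppressed in $j_k,a_k,S_n,T_n$, and also in $\kappa_n$ when it is fixed. L\'opez Pouso and Segura \cite{LPS} conjectured that for $\nu=0$ the sequence $(\kappa_n)_{n\ge1}$ is positive and increasing, with limit $\pi^2/12$.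

To see what $\kappa_n$ measures, note that $j_{k+1}-j_k\to\pi$ and $a_k\sim\pi j_k/2$ (see \eqref{eq:mcmahon} and Remark~\ref{rem:guess}). The masses $a_k$ placed at the points $j_k$ therefore imitate the measure $\frac12x\,dx$. On $[0,X]$ this measure has mass $X^2/4$ and second moment $X^4/8$, and the combination in \eqref{eq:def}, mass minus second moment over twice the mass, vanishes for every $X$. So $S_n$ and $T_n/(2S_n)$ both grow like $\pi^2n^2/4$, and $\kappa_n$ is what survives their cancellation: it records how the discrete measure differs from the continuous one. For $\nu=\frac12$ the cancellation is complete and $\kappa_n=0$ (Example~\ref{ex:half}). For $\nu=0$ the first term is $\kappa_1=J_1(j_1)^{-2}-j_1^2/2=0.8187877\ldots$, already close to $\pi^2/12=0.822\ldots$.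

\begin{theorem}\label{thm:A}
Let $\nu=0$. Then $0<\kappa_1<\kappa_2<\cdots$, and with $X_n=(n+\frac14)\pi$,
\[
\kappa_n=\frac{\pi^2}{12}-\Big(\frac{\pi^2}{48}-\frac{\pi^4}{720}\Big)\frac1{X_n^2}+O(X_n^{-3}).
\]
In particular $\kappa_n\uparrow\pi^2/12$ and $n^2\big(\frac{\pi^2}{12}-\kappa_n\big)\to\frac1{48}-\frac{\pi^2}{720}>0$. Thus $\kappa_1\le\kappa_n<\pi^2/12$ for all $n$, and both constants are best possible.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $0\le\nu<\frac12$. Then $\kappa_n^{(\nu)}$ is positive and strictly increasing in $n$, and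
\[
\lim_{n\to\infty}\kappa_n^{(\nu)}=\frac{\pi^2}{12}-\frac{2\sin\nu\pi}{\pi}\int_0^\infty\frac{y\,K_\nu(y)}{I_\nu(y)}\,dy,
\]
where $I_\nu$ and $K_\nu$ are the modified Bessel functions. For $\nu=\frac12$ one has $\kappa_n^{(1/2)}=0$ for all $n$, so strict monotonicity fails at that endpoint.
\end{theorem}

The two theorems are proved together. Sections~\ref{sec:mean}--\ref{sec:convex} prove monotonicity by making the index $k$ of the zero $j_k$ a continuous variable; the inequalities to be proved then say that the trapezoidal rule overestimates the integral of a convex function. This picture suggests the limit $\pi^2/12$ for every $\nu<\frac12$, a guess that Theorem~\ref{thm:B} confirms only for $\nu=0$. The limit therefore needs an exact formula for $S_n$ and $T_n$, which Section~\ref{sec:residue} obtains from the residue theorem and Section~\ref{sec:expansion} expands.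

\section{Facts about Bessel functions}\label{sec:facts}

All functions are taken with their principal branches in $|\arg z|<\pi$. Recall that
\[
J_\nu(z)=\Big(\frac z2\Big)^\nu\sum_{k\ge0}\frac{(-z^2/4)^k}{k!\,\Gamma(\nu+k+1)},\qquad Y_\nu=\frac{J_\nu\cos\nu\pi-J_{-\nu}}{\sin\nu\pi}\quad(0<\nu<1),
\]
that $Y_0$ is the limit of $Y_\nu$ as $\nu\to0$, and that the Hankel functions are $H^{(1)}_\nu=J_\nu+iY_\nu$ and $H^{(2)}_\nu=J_\nu-iY_\nu$. Both $J_\nu$ and $Y_\nu$ are real on $(0,\infty)$. As $z\to0$ in $\operatorname{Re}z\ge0$,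
\begin{equation}\label{eq:small}
J_\nu(z)\sim\frac{(z/2)^\nu}{\Gamma(\nu+1)},\qquad Y_0(z)\sim\frac2\pi\log z,\qquad Y_\nu(z)\sim-\frac{\Gamma(\nu)}\pi\Big(\frac z2\Big)^{-\nu}\quad(\nu>0).
\end{equation}
On the imaginary axis, for $y>0$,
\begin{equation}\label{eq:imag}
J_\nu(iy)=e^{i\nu\pi/2}I_\nu(y),\qquad H^{(1)}_\nu(iy)=\frac2{\pi i}e^{-i\nu\pi/2}K_\nu(y),
\end{equation}
where $I_\nu(y)>0$ by the power series and $K_\nu(y)=\int_0^\infty e^{-y\cosh t}\cosh\nu t\,dt>0$. The function $K_0$ has a logarithmic singularity at $0$, decays exponentially, and $\int_0^\infty K_0(r)\,dr=\int_0^\infty dt/\cosh t=\pi/2$. We use five further facts.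

\emph{Wronskian.} $J_\nu Y_\nu'-J_\nu'Y_\nu=2/(\pi x)$. Since $J_\nu'=(\nu/x)J_\nu-J_{\nu+1}$, at a zero this gives
\begin{equation}\label{eq:atzero}
J_\nu'(j_k)=-J_{\nu+1}(j_k)\ne0,\qquad Y_\nu(j_k)=\frac2{\pi j_kJ_{\nu+1}(j_k)}.
\end{equation}

\emph{Zeros.} For $\nu>-1$ all zeros of $J_\nu$ in $\operatorname{Re}z>0$ are real.

\emph{McMahon's expansion} \cite[10.21.19]{DLMF}, of which we need the first term:
\begin{equation}\label{eq:mcmahon}
j_k=\big(k+\tfrac\nu2-\tfrac14\big)\pi+O(k^{-1}).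
\end{equation}

\emph{Hankel's expansions} \cite[10.17.5--6]{DLMF}. Let $\omega=z-\frac{\nu\pi}2-\frac\pi4$, $c_0=1$ and $c_k=\prod_{l=1}^k\big(4\nu^2-(2l-1)^2\big)/(k!\,8^k)$. Uniformly for $0\le\arg z\le\frac\pi2$ as $|z|\to\infty$,
\begin{equation}\label{eq:hankel}
H_\nu^{(1),(2)}(z)=\sqrt{\frac2{\pi z}}\,e^{\pm i\omega}A_\pm(z),\qquad A_\pm(z)=\sum_{k=0}^3c_k\Big(\frac{\pm i}z\Big)^k+O(|z|^{-4}).
\end{equation}

\emph{Nicholson's formula} \cite[10.9.30]{DLMF}, \cite[\S13.73]{Watson}. For $x>0$,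
\begin{equation}\label{eq:nicholson}
J_\nu(x)^2+Y_\nu(x)^2=\frac8{\pi^2}\int_0^\infty K_0(2x\sinh t)\cosh(2\nu t)\,dt .
\end{equation}

\section{Weighted means and trapezoidal errors}\label{sec:mean}

The quotient in \eqref{eq:def} makes $\kappa_{n+1}-\kappa_n$ awkward to estimate. The product $S_n\kappa_n=S_n^2-\frac12T_n$ has simple increments, and this reduces the problem to inequalities that involve only two consecutive zeros. Set $S_0=a_0=j_0=L_0=0$ and, for $n\ge1$,
\[
L_n=S_{n-1}+S_n-\tfrac12j_n^2,\qquad \delta_n=L_n-L_{n-1}=a_{n-1}+a_n-\tfrac12\big(j_n^2-j_{n-1}^2\big).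
\]

\begin{lemma}\label{lem:mean}
For $n\ge1$,
\begin{equation}\label{eq:mean}
\kappa_n=\frac1{S_n}\sum_{k=1}^na_kL_k,\qquad \kappa_{n+1}-\kappa_n=\frac{a_{n+1}}{S_{n+1}}\,(L_{n+1}-\kappa_n).
\end{equation}
If $\delta_n>0$ for all $n\ge1$, then $0<\kappa_1<\kappa_2<\cdots$.
\end{lemma}

\begin{proof}
The increment of $S_k^2-\frac12T_k$ is $a_k(S_{k-1}+S_k)-\frac12a_kj_k^2=a_kL_k$. Summing over $k\le n$ gives the first formula. The second follows from $S_{n+1}\kappa_{n+1}=S_n\kappa_n+a_{n+1}L_{n+1}=S_{n+1}\kappa_n+a_{n+1}(L_{n+1}-\kappa_n)$. If all $\delta_n>0$, then $0<L_1<L_2<\cdots$, so $\kappa_1=L_1>0$, and the weighted mean $\kappa_n$ of $L_1,\dots,L_n$ satisfies $\kappa_n\le L_n<L_{n+1}$.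
\end{proof}

The first two cases are $\kappa_1=\delta_1$ and $\kappa_2-\kappa_1=a_2\delta_2/(a_1+a_2)$. The meaning of $\delta_n$ appears in the one case where everything is elementary.

\begin{example}[order $\frac12$]\label{ex:half}
Here $J_{1/2}(x)=\sqrt{2/(\pi x)}\,\sin x$ and $J_{3/2}(x)=\sqrt{2/(\pi x)}\,\big(\frac{\sin x}x-\cos x\big)$. So $j_k=k\pi$, $J_{3/2}(k\pi)^2=2/(\pi^2k)$ and $a_k=\pi^2k/2$. The function $F(s)=\pi^2s^2$ interpolates the squared zeros, $F(k)=j_k^2$, and its derivative interpolates the weights, $F'(k)=2\pi^2k=4a_k$. Hence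
\begin{equation}\label{eq:trap}
2\delta_n=\frac{F'(n-1)+F'(n)}2-\int_{n-1}^nF'(s)\,ds .
\end{equation}
The right side is the error of the trapezoidal rule for $F'$ on $[n-1,n]$, and it vanishes because $F'$ is linear. So $L_n=0$ for all $n$, and $\kappa_n=0$ by \eqref{eq:mean}. Directly: $S_n=\pi^2n(n+1)/4$ and $T_n=\frac{\pi^4}2\sum_{k\le n}k^3=\pi^4n^2(n+1)^2/8=2S_n^2$. This proves the last sentence of Theorem~\ref{thm:B}.
\end{example}

Formula \eqref{eq:trap} holds for any $F\in C^1[0,\infty)$ with $F(k)=j_k^2$ and $F'(k)=4a_k$ for $k=0,1,2,\dots$. If in addition $F'''>0$ on $(0,\infty)$, then $F'$ is strictly convex on $[0,\infty)$, its graph lies strictly below the chord over $(n-1,n)$, and $\delta_n>0$. We construct such an $F$ for $0\le\nu<\frac12$.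

\section{The phase as a continuous index}\label{sec:phase}

An interpolant whose third derivative can be controlled must come from the Bessel equation itself. In polar coordinates for the pair $(J_\nu,Y_\nu)$ the zeros of $J_\nu$ are the points where the angle is an odd multiple of $\pi/2$, so the angle counts the zeros continuously. By the Wronskian, the radius determines both the speed of the angle and the weights $a_k$.

For $x>0$ let $P=J_\nu^2+Y_\nu^2$ and $q=xP$; these are positive because the Wronskian does not vanish. By \eqref{eq:small}, $Y_\nu\to-\infty$ while $J_\nu$ stays bounded as $x\to0+$, so $J_\nu+iY_\nu$ has a smooth argument $\theta$ with $\theta(0+)=-\pi/2$. (This is where $\nu\ge0$ is used: for $-\frac12<\nu<0$ the quotient $Y_\nu/J_\nu$ tends to the finite value $\cot\nu\pi$.) Put $s=\theta/\pi+\frac12$.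

\begin{lemma}\label{lem:F}
The map $x\mapsto s$ is an increasing smooth bijection of $(0,\infty)$ onto itself, with $s(j_k)=k$ and $dx/ds=\pi^2q/2$. The function $F(s)=x(s)^2$ extends to $F\in C^1[0,\infty)$ with $F(k)=j_k^2$ and $F'(k)=4a_k$ for all $k\ge0$. In terms of $v=x^{-2}$,
\begin{equation}\label{eq:derivs}
F'=\pi^2xq,\qquad F''=\frac{\pi^4}2\,q\,(q-2vq_v),\qquad F'''=\pi^6q\,x^{-5}\,\big(q_v^2+q\,q_{vv}\big).
\end{equation}
\end{lemma}

\begin{proof}
We have $d\theta/dx=(J_\nu Y_\nu'-J_\nu'Y_\nu)/P=2/(\pi q)>0$, which gives $dx/ds$. Since $J_\nu=\sqrt P\cos\theta$ and $\theta$ increases from $-\pi/2$, the zeros of $J_\nu$ are the points where $\theta=(k-\frac12)\pi$, $k\ge1$. There are infinitely many zeros, so $\theta\to\infty$, and $s(j_k)=k$.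

Next, $F'=2x\,dx/ds=\pi^2xq=\pi^2x^2P$. By \eqref{eq:atzero}, $P(j_k)=Y_\nu(j_k)^2=4a_k/(\pi^2j_k^2)$, so $F'(k)=4a_k$ for $k\ge1$. As $s\to0+$ we have $x\to0$, and $x^2P\to0$ by \eqref{eq:small}; hence $F$ and $F'$ tend to $0=j_0^2=4a_0$.

For the higher derivatives apply $\frac d{ds}=\frac{\pi^2q}2\frac d{dx}$ and write $g=q^2$:
\[
F''=\frac{\pi^4}2\,q\,(q+xq_x)=\frac{\pi^4}2\Big(g+\frac12xg_x\Big),\qquad
F'''=\frac{\pi^6q}8\,(3g_x+xg_{xx})=\frac{\pi^6q}{8x^2}\,(x^3g_x)_x .
\]
The last expression singles out the variable $v$, for which $x^3\frac d{dx}=-2\frac d{dv}$. It follows that $xq_x=-2vq_v$ and $(x^3g_x)_x=4x^{-3}g_{vv}$, and $g_{vv}=2(q_v^2+qq_{vv})$.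
\end{proof}

\section{Convexity from Nicholson's formula}\label{sec:convex}

By \eqref{eq:derivs} it suffices to show that $q$ is a convex function of $v$. Nicholson's formula is adapted to this variable. Substitute $r=2x\sinh t$ in \eqref{eq:nicholson}; then $\sinh^2t=r^2v/4$ and $dt=dr/(2x\cosh t)$, so
\begin{equation}\label{eq:q}
q=\frac4{\pi^2}\int_0^\infty K_0(r)\,\Psi\Big(\frac{r^2v}4\Big)\,dr,\qquad \Psi(\sinh^2t)=\frac{\cosh2\nu t}{\cosh t}.
\end{equation}
Thus $q$ is an average of dilates of one function $\Psi$ against a positive weight. For $\nu=0$, $\Psi(\zeta)=(1+\zeta)^{-1/2}$ and the next lemma is read off from this formula.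

\begin{lemma}\label{lem:psi}
Let $0\le\nu<\frac12$. Then $\Psi$ is smooth on $[0,\infty)$, $\Psi(0)=1$, the functions $\Psi,\Psi',\Psi''$ are bounded, and $\Psi>0$, $\Psi'<0$, $\Psi''>0$ on $(0,\infty)$.
\end{lemma}

\begin{proof}
With $w=\sinh t$, the function $\cosh(2\nu\operatorname{arsinh}w)/\sqrt{1+w^2}$ is even and analytic for $|w|<1$, so $\Psi$ is a power series in $\zeta=w^2$ near $0$; smoothness for $\zeta>0$ and positivity are immediate. Since $u=\Psi\cosh t=\cosh2\nu t$ satisfies $u_{tt}=4\nu^2u$, we have $\Psi_{tt}+2\tanh t\,\Psi_t+(1-4\nu^2)\Psi=0$. From $\zeta_t^2=4\zeta(1+\zeta)$, $\zeta_{tt}=2+4\zeta$ and $\tanh t\;\zeta_t=2\zeta$ we obtain, with $'=d/d\zeta$,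
\begin{equation}\label{eq:ode}
\zeta(1+\zeta)\Psi''+\big(\tfrac12+2\zeta\big)\Psi'+\big(\tfrac14-\nu^2\big)\Psi=0 ,
\end{equation}
and, differentiating once, $\zeta(1+\zeta)\Psi'''+(\frac32+4\zeta)\Psi''+(\frac94-\nu^2)\Psi'=0$. With integrating factors the two equations read
\begin{align*}
\big(\zeta^{1/2}(1+\zeta)^{3/2}\Psi'\big)'&=-\big(\tfrac14-\nu^2\big)\zeta^{-1/2}(1+\zeta)^{1/2}\,\Psi,\\
\big(\zeta^{3/2}(1+\zeta)^{5/2}\Psi''\big)'&=-\big(\tfrac94-\nu^2\big)\zeta^{1/2}(1+\zeta)^{3/2}\,\Psi' .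
\end{align*}
Both brackets vanish at $\zeta=0$. The first right side is negative because $\nu<\frac12$, so $\Psi'<0$; then the second right side is positive, so $\Psi''>0$. Consequently $0<\Psi\le1$ and $|\Psi'|\le|\Psi'(0)|$. Finally $\Psi''$ is bounded on $[0,1]$ by continuity and on $[1,\infty)$ by \eqref{eq:ode}.
\end{proof}

The hypothesis $\nu<\frac12$ enters through the sign of $\frac14-\nu^2$. At $\nu=\frac12$ one has $\Psi\equiv1$, so $q\equiv2/\pi$ and $F'''\equiv0$, as in Example~\ref{ex:half}; for $\nu>\frac12$ the first identity gives $\Psi'>0$ and the chain of signs breaks.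

\begin{proposition}\label{prop:mono}
Let $0\le\nu<\frac12$. Then $q$ extends to a $C^2$ function of $v\in[0,\infty)$ with $q|_{v=0}=2/\pi$, and $q_v<0$, $q_{vv}>0$ for $v>0$. Hence $F'''>0$ on $(0,\infty)$ and $0<\kappa_1<\kappa_2<\cdots$.
\end{proposition}

\begin{proof}
The first two $v$-derivatives of the integrand in \eqref{eq:q} are $K_0(r)\frac{r^2}4\Psi'$ and $K_0(r)\frac{r^4}{16}\Psi''$. By Lemma~\ref{lem:psi} they are dominated by a constant times $(1+r^4)K_0(r)$, which is integrable. So we may differentiate under the integral for $v\ge0$, and the signs follow from $K_0>0$. At $v=0$, $q=\frac4{\pi^2}\cdot\frac\pi2=\frac2\pi$. Now \eqref{eq:derivs} gives $F'''>0$. By Lemma~\ref{lem:F} the identity \eqref{eq:trap} holds for all $n\ge1$, the strict convexity of $F'$ gives $\delta_n>0$, and Lemma~\ref{lem:mean} applies.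
\end{proof}

\begin{remark}[where $\pi^2/12$ comes from]\label{rem:guess}
Since $q\to2/\pi$ as $x\to\infty$, we have $a_k=\pi^2j_kq(j_k)/4\sim\pi j_k/2$, and $F''\to\frac{\pi^4}2\big(\frac2\pi\big)^2=2\pi^2$ because $q_v$ is bounded. As $x\to0$, $q=xP\to0$ by \eqref{eq:small} and $\nu<\frac12$, while convexity gives $0<-vq_v(v)\le2\big(q(v/2)-q(v)\big)<4/\pi$; hence $F''\to0$. So $\int_0^\infty F'''\,ds=2\pi^2$. Let $b(s)=\frac12\{s\}(1-\{s\})$, with $\{s\}$ the fractional part. Two integrations by parts turn the right side of \eqref{eq:trap} into $\int_{n-1}^nbF'''\,ds$, so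
\[
L_n=\frac12\int_0^nb\,F'''\,ds .
\]
Since $b\le\frac18$, the increasing sequence $L_n$ is bounded by $\pi^2/8$, and since $S_n\to\infty$ the weighted means $\kappa_n$ have the same limit as $L_n$. The mean value of $b$ is $\frac1{12}$; replacing $b$ by it gives the guess $\frac12\cdot\frac1{12}\cdot2\pi^2=\frac{\pi^2}{12}$, for every $\nu<\frac12$. Nothing justifies the replacement, and by Theorem~\ref{thm:B} the limit is strictly smaller when $0<\nu<\frac12$.
\end{remark}

\section{An exact formula for the sums}\label{sec:residue}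

The limit cannot be found from the behavior of $j_k$ and $a_k$ for large $k$. If $a_1$ alone were replaced by $a_1+\varepsilon$, then $\kappa_n$ would change by
\[
\varepsilon+\frac{\varepsilon\,T_n}{2S_n(S_n+\varepsilon)}-\frac{\varepsilon j_1^2}{2(S_n+\varepsilon)}\longrightarrow2\varepsilon ,
\]
because $T_n\sim2S_n^2$. So the constant term in the expansion of $S_n$, which depends on every $a_k$, is needed exactly. The residue theorem supplies it: by \eqref{eq:atzero} the quotient $Y_\nu/J_\nu$ has at $j_k$ the residue $-2a_k/(\pi j_k)$, and in the upper half-plane it approaches the constant $i$ exponentially fast. The difference is carried by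
\[
\rho=\frac{H_\nu^{(1)}}{J_\nu}=\frac{2}{1+H^{(2)}_\nu/H^{(1)}_\nu},\qquad \frac{Y_\nu}{J_\nu}=i-i\rho .
\]
By \eqref{eq:hankel}, $|H^{(2)}_\nu/H^{(1)}_\nu|=e^{2\operatorname{Im}z}(1+O(|z|^{-1}))$ in the first quadrant, so
\begin{equation}\label{eq:rhodecay}
\rho(z)=O(e^{-2\operatorname{Im}z})\qquad(\operatorname{Re}z\ge0,\ \operatorname{Im}z\to\infty),
\end{equation}
uniformly in $\operatorname{Re}z$. By \eqref{eq:imag},
\begin{equation}\label{eq:rhoimag}
\rho(iy)=-\frac2\pi\,(\sin\nu\pi+i\cos\nu\pi)\,\frac{K_\nu(y)}{I_\nu(y)} .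
\end{equation}
For $m\in\{1,3\}$ and $X>0$ not a zero of $J_\nu$ define
\[
\gamma_m=\frac{\sin\nu\pi}\pi\int_0^\infty\frac{y^mK_\nu(y)}{I_\nu(y)}\,dy,\qquad E_m(X)=\operatorname{Im}\int_0^\infty(X+iy)^m\rho(X+iy)\,dy .
\]
Both integrals converge at infinity by \eqref{eq:rhodecay} and \eqref{eq:rhoimag}. The first converges at $0$ because, by \eqref{eq:small}, $\rho(z)=O(|z|^{-2\nu})$ for $\nu>0$ and $\rho(z)=O(|\log|z||)$ for $\nu=0$.

\begin{lemma}\label{lem:exact}
Let $0\le\nu\le\frac12$ and $j_n<X<j_{n+1}$. Then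
\[
S_n=\frac{X^2}4-\gamma_1-\frac12E_1(X),\qquad T_n=\frac{X^4}8+\gamma_3-\frac12E_3(X).
\]
\end{lemma}

\begin{proof}
Let $m\in\{1,3\}$ and $\Sigma=\sum_{k\le n}a_kj_k^{m-1}$, which is $S_n$ or $T_n$. Integrate $\phi(z)=z^mY_\nu(z)/J_\nu(z)$ counterclockwise over the boundary of the rectangle $[0,X]\times[-R,R]$, avoiding $0$ by a semicircle of radius $\varepsilon$ in the right half-plane. The semicircle contributes $O(\varepsilon^{m+1-2\nu})$, or $O(\varepsilon^{m+1}|\log\varepsilon|)$ if $\nu=0$, so we may let $\varepsilon\to0$. There are no poles on the contour: $J_\nu$ has no zeros on the imaginary axis other than $0$ by \eqref{eq:imag} and reflection, and its zeros in $\operatorname{Re}z>0$ are real. The poles inside are $j_1,\dots,j_n$, with residues $-\frac2\pi a_kj_k^{m-1}$, so the integral equals $-4i\Sigma$.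

Let $\Gamma$ be the upper half $X\to X+iR\to iR\to0$ of the contour. The lower half is the mirror image of $\Gamma$ traversed backward, and $\phi(\bar z)=\overline{\phi(z)}$, so the integral also equals $2i\operatorname{Im}\int_\Gamma\phi\,dz$. Insert $\phi=iz^m-iz^m\rho$ and $\int_\Gamma z^m\,dz=-X^{m+1}/(m+1)$:
\[
\Sigma=\frac{X^{m+1}}{2(m+1)}+\frac12\operatorname{Re}\int_\Gamma z^m\rho\,dz .
\]
Now let $R\to\infty$. The top side contributes $O(R^me^{-2R})\to0$ by \eqref{eq:rhodecay}. On the right side $dz=i\,dy$, and $\frac12\operatorname{Re}\int_0^\infty z^m\rho\,i\,dy=-\frac12E_m(X)$. On the left side, run downward, $z^m\,dz=i^{m+1}y^m\,dy$ is real because $m$ is odd, so only $\operatorname{Re}\rho(iy)$ counts. By \eqref{eq:rhoimag} the contribution is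
\[
-\frac{i^{m+1}}2\int_0^\infty y^m\operatorname{Re}\rho(iy)\,dy=i^{m+1}\gamma_m,
\]
which is $-\gamma_1$ for $m=1$ and $\gamma_3$ for $m=3$.
\end{proof}

For $\nu=0$ the function $\rho$ is purely imaginary on the imaginary axis and $\gamma_1=\gamma_3=0$. This is what distinguishes the order $0$.

\section{Expansion on a vertical line}\label{sec:expansion}

We are free to choose $X$ between $j_n$ and $j_{n+1}$, and we take
\[
X=X_n=\big(n+\tfrac\nu2+\tfrac14\big)\pi ,
\]
which lies there for large $n$ by \eqref{eq:mcmahon}. On the line $z=X+iy$ this makes $\omega=n\pi+iy$ and $e^{-2i\omega}=e^{2y}$, so the leading term of $\rho$ is real and independent of $n$. It is the function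
\[
f(\zeta)=\frac2{1+e^{2\zeta}}=1-\tanh\zeta .
\]
Expanding $f(y)=2\sum_{l\ge1}(-1)^{l-1}e^{-2ly}$, whose partial sums are bounded by $2e^{-2y}$, and using $\sum(-1)^{l-1}l^{-2}=\frac{\pi^2}{12}$ and $\sum(-1)^{l-1}l^{-4}=\frac{7\pi^4}{720}$, we get the first two of the following integrals over $(0,\infty)$. The others follow by parts, with $f(0)=1$ and $f''(0)=0$:
\begin{equation}\label{eq:integrals}
\begin{gathered}
\int yf=\frac24\cdot\frac{\pi^2}{12}=\frac{\pi^2}{24},\qquad \int y^3f=\frac{12}{16}\cdot\frac{7\pi^4}{720}=\frac{7\pi^4}{960},\qquad \int f'=-1,\\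
\int y^2f'=-2\int yf=-\frac{\pi^2}{12},\qquad \int yf''=-\int f'=1,\qquad \int f'''=0 .
\end{gathered}
\end{equation}

\begin{example}[order $\frac12$ again]\label{ex:half2}
Here $c_k=0$ for $k\ge1$ and $\rho=-ie^{iz}/\sin z=2/(1-e^{-2iz})$. With $X=(n+\frac12)\pi$ we get $\rho(X+iy)=f(y)$ exactly, so $E_1=\int yf=\frac{\pi^2}{24}$. Also $\rho(iy)=-2/(e^{2y}-1)$, so $K_{1/2}/I_{1/2}=\pi/(e^{2y}-1)$ by \eqref{eq:rhoimag} and $\gamma_1=\int_0^\infty y/(e^{2y}-1)\,dy=\frac14\sum l^{-2}=\frac{\pi^2}{24}$. Lemma~\ref{lem:exact} gives $S_n=\frac{X^2}4-\frac{\pi^2}{16}=\frac{\pi^2n(n+1)}4$, as in Example~\ref{ex:half}, and the expression $\frac{\pi^2}{12}-2\gamma_1$ for the limit in Theorem~\ref{thm:B} equals $0$.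
\end{example}

For other orders the factors $A_\pm$ in \eqref{eq:hankel} shift the argument of $f$ by a small complex amount $\eta$, and we expand in $\eta$.

\begin{lemma}\label{lem:expansion}
Let $0\le\nu\le\frac12$ and $\alpha=(1-4\nu^2)/8$. There is a real number $\beta$, depending only on $\nu$, such that with $X=X_n$, as $n\to\infty$,
\[
S_n=\frac{X^2}4+\sigma+\frac{\sigma'}{X^2}+O(X^{-3}),\qquad T_n=\frac{X^4}8+pX^2+\tau+O(X^{-1}),
\]
where
\begin{gather*}
\sigma=\frac\alpha2-\frac{\pi^2}{48}-\gamma_1,\qquad \sigma'=\frac\beta2-\frac{\alpha^2}4,\qquad p=\frac\alpha2-\frac{\pi^2}{16},\\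
\tau=\frac\beta2+\frac{\alpha^2}4-\frac{\alpha\pi^2}{24}+\frac{7\pi^4}{1920}+\gamma_3 .
\end{gather*}
\end{lemma}

\begin{proof}
\emph{The shift.} Write $\log(1+c_1w+c_2w^2+c_3w^3)=d_1w+d_2w^2+d_3w^3+O(w^4)$, with $d_1=c_1=-\alpha$ and $d_3=c_3-c_1c_2+\frac13c_1^3$ real. Let $2\eta=\log A_--\log A_+$. The terms in $w^2$, taken at $w=\mp i/z$, cancel, and
\[
\eta=\frac{i\alpha}z+\frac{i\beta}{z^3}+O(|z|^{-4}),\qquad \beta=d_3 .
\]
On $z=X+iy$ we have $H^{(2)}_\nu/H^{(1)}_\nu=e^{2y+2\eta}$, that is, $\rho(X+iy)=f(y+\eta)$.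

\emph{Taylor's formula.} If $|\operatorname{Im}\zeta|\le\frac\pi4$, then $\operatorname{Re}e^{-2\zeta}\ge0$, so $|1+e^{-2\zeta}|\ge1$ and $f=2e^{-2\zeta}/(1+e^{-2\zeta})$ satisfies $|f(\zeta)|\le2e^{-2\operatorname{Re}\zeta}$. Cauchy's estimates on disks of radius $\frac12$ give $f^{(k)}(\zeta)=O(e^{-2\operatorname{Re}\zeta})$ for $|\operatorname{Im}\zeta|\le\frac14$. For large $n$, $|\eta|\le\frac14$, and so
\[
z^m\rho=\sum_{k=0}^3\frac{z^m\eta^k}{k!}\,f^{(k)}(y)+O\big(|z|^{m-4}e^{-2y}\big).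
\]
As $|z|\ge X$ and $m\le3$, the remainder contributes $O(X^{m-4})$ to $E_m$.

\emph{The coefficients.} We have $\eta^2=-\alpha^2z^{-2}+O(|z|^{-4})$ and $\eta^3=-i\alpha^3z^{-3}+O(|z|^{-4})$. For $m=1$ we also use
\[
|z^{-2}-X^{-2}|=\frac{y\,|X+z|}{X^2|z|^2}\le\frac{2y}{X^3},\qquad \operatorname{Im}\frac1z=-\frac y{X^2+y^2}=-\frac y{X^2}+O\Big(\frac{y^3}{X^4}\Big).
\]
Since $f^{(k)}(y)$ is real, only the imaginary parts of the coefficients matter. Up to $O\big((1+y^3)X^{m-4}\big)$ they are: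
\[
\begin{array}{c|cccc}
\operatorname{Im}(z^m\eta^k/k!)&k=0&k=1&k=2&k=3\\[2pt]\hline
m=1&y&\alpha+\beta X^{-2}&\frac12\alpha^2yX^{-2}&-\frac16\alpha^3X^{-2}\\[2pt]
m=3&3X^2y-y^3&\alpha(X^2-y^2)+\beta&-\frac12\alpha^2y&-\frac16\alpha^3
\end{array}
\]
Multiply column $k$ by $f^{(k)}(y)=O(e^{-2y})$ and integrate by \eqref{eq:integrals}. The column $k=3$ drops out because $\int f'''=0$, and
\begin{align*}
E_1&=\frac{\pi^2}{24}-\Big(\alpha+\frac\beta{X^2}\Big)+\frac{\alpha^2}{2X^2}+O(X^{-3}),\\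
E_3&=\Big(\frac{\pi^2X^2}8-\frac{7\pi^4}{960}\Big)+\Big(-\alpha X^2+\frac{\alpha\pi^2}{12}-\beta\Big)-\frac{\alpha^2}2+O(X^{-1}).
\end{align*}
Lemma~\ref{lem:exact} finishes the proof.
\end{proof}

The value of $\beta$ will cancel. For the record, $\nu=0$ gives $c_1=-\frac18$, $c_2=\frac9{128}$, $c_3=-\frac{75}{1024}$, so $\beta=-\frac{75}{1024}+\frac9{1024}-\frac1{1536}=-\frac{25}{384}$, $\sigma'=-\frac7{192}$ and $\tau=\frac{7\pi^4}{1920}-\frac{\pi^2}{192}-\frac{11}{384}$.

\begin{proof}[Proof of Theorems~\ref{thm:A} and~\ref{thm:B}]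
Positivity and strict monotonicity are Proposition~\ref{prop:mono}, and the case $\nu=\frac12$ is Example~\ref{ex:half}. For the asymptotics write $\kappa_n=(2S_n^2-T_n)/(2S_n)$. By Lemma~\ref{lem:expansion} the terms $X^4/8$ cancel in the numerator:
\[
2S_n^2-T_n=(\sigma-p)X^2+(2\sigma^2+\sigma'-\tau)+O(X^{-1}),\qquad \frac1{2S_n}=\frac2{X^2}\Big(1-\frac{4\sigma}{X^2}+O(X^{-4})\Big).
\]
Multiplying, and using $4\sigma^2-8\sigma(\sigma-p)=4\sigma(2p-\sigma)$, we find
\[
\kappa_n=2(\sigma-p)+\frac{2(\sigma'-\tau)+4\sigma(2p-\sigma)}{X^2}+O(X^{-3}).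
\]
In the constant term $\alpha$ cancels, and $2(\sigma-p)=\frac{\pi^2}8-\frac{\pi^2}{24}-2\gamma_1=\frac{\pi^2}{12}-2\gamma_1$. This is the limit in Theorem~\ref{thm:B}.

Let $\nu=0$, so that $\gamma_1=\gamma_3=0$. Then $\beta$ cancels in $\sigma'-\tau$, and
\begin{align*}
2(\sigma'-\tau)&=-\alpha^2+\frac{\alpha\pi^2}{12}-\frac{7\pi^4}{960},\\
4\sigma(2p-\sigma)&=\Big(2\alpha-\frac{\pi^2}{12}\Big)\Big(\frac\alpha2-\frac{5\pi^2}{48}\Big)=\alpha^2-\frac{\alpha\pi^2}4+\frac{5\pi^4}{576}.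
\end{align*}
Since $\frac5{576}-\frac7{960}=\frac{25-21}{2880}=\frac1{720}$, the sum is $-\frac{\alpha\pi^2}6+\frac{\pi^4}{720}$, and $\alpha=\frac18$ gives $-\frac{\pi^2}{48}+\frac{\pi^4}{720}$. This is the expansion in Theorem~\ref{thm:A}. As $X_n\sim n\pi$, it follows that $n^2(\frac{\pi^2}{12}-\kappa_n)\to\frac1{48}-\frac{\pi^2}{720}$, which is positive because $\pi^2<15$. Finally, a strictly increasing sequence with limit $\pi^2/12$ satisfies $\kappa_1\le\kappa_n<\pi^2/12$; the lower bound is attained and the upper bound is approached.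
\end{proof}

\begin{thebibliography}{9}

\bibitem{DLMF}
Digital Library of Mathematical Functions (DLMF), formulas 10.9.30, 10.17.5--6 and 10.21.19.

\bibitem{LPS}
\'Oscar L\'opez Pouso, Javier Segura, \emph{Uniform relations between the Gauss-Legendre nodes and weights}, arXiv:2305.19128 (2023).

\bibitem{Watson}
Watson, \S13.73.

\end{thebibliography}
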